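\title{The Weddle scheme of a general set of points is integral and normal}

\begin{abstract}
Let $Z$ be a general set of $\binom{d+n}{n}$ points in $\mathbb{P}^{n+1}$ over an algebraically closed field of characteristic zero. The $d$-Weddle scheme $\Sigma$ of $Z$ is a determinantal hypersurface of degree $\binom{d+n}{n+1}$ whose points are the vertices of the cones of degree $d$ containing $Z$. We prove the conjecture that $\Sigma$ is reduced and irreducible for all $n\ge 2$ and $d\ge 1$. We also show that $\Sigma$ is normal and has an ordinary $d$-fold point at each point of $Z$, we bound the dimension of its singular locus, and we describe $\Sigma$ in the excluded case $n=1$. The method is to let $Z$ vary: the equation of the whole family is equivalent, under $GL_{n+2}$, to a multivariate Vandermonde determinant.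
\end{abstract}

\section{Introduction}

Let $k$ be an algebraically closed field of characteristic zero, let $n,d\ge 1$, and put
\[
r=\binom{d+n}{n},\qquad N=\binom{d+n}{n+1}.
\]
The forms of degree $d$ on $\mathbb{P}^n$ are a vector space of dimension $r$. So $r$ general points of $\mathbb{P}^n$ lie on no hypersurface of degree $d$, and to lie on one is a single condition, the vanishing of an $r\times r$ determinant. Now take a set $Z=\{P_1,\dots,P_r\}$ of $r$ points one dimension higher, in $\mathbb{P}^{n+1}$, and let $\pi_P$ be the projection from a point $P\notin Z$ onto a hyperplane $\mathbb{P}^n$ not containing $P$. For which centers $P$ does $\pi_P(Z)$ lie on a hypersurface of degree $d$? Equivalently, which points are vertices of a cone of degree $d$ containing $Z$? Since this is one condition on $P$, one expects a hypersurface.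

This locus has a natural equation. Let $R=k[X_0,\dots,X_{n+1}]$, write $L_Q=\sum_i a_iX_i$ for the linear form dual to a point $Q=[a_0:\dots:a_{n+1}]$, and set $A=R/(L_{P_1}^d,\dots,L_{P_r}^d)$. For general $Z$ both sides of the multiplication map
\begin{equation}\label{eq:mult}
[A]_{d-1}\xrightarrow{\ \times L_P\ }[A]_d
\end{equation}
have dimension $N$. In fixed bases the map is an $N\times N$ matrix $M(x)$ whose entries are linear forms in the coordinates $x$ of $P$. The \emph{$d$-Weddle scheme} of $Z$ is the subscheme $\Sigma\subset\mathbb{P}^{n+1}$ defined by $\det M(x)$. By Macaulay duality, recalled in Section~\ref{sec:equation}, its points are the $P$ with $[I(P_1)\cap\dots\cap I(P_r)\cap I(P)^d]_d\neq 0$, that is, the vertices described above. It is known that $\det M(x)\ne 0$ for general $Z$, so that $\Sigma$ is a hypersurface of degree $N$; we recover this in Corollary~\ref{cor:fixedx}.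

Two cases can be seen at once. If $d=1$, then $r=n+1$, $N=1$, and $\Sigma$ is the hyperplane spanned by $Z$. If $n=1$, then $d+1$ points of the plane are projected to a line, where a nonzero form of degree $d$ has at most $d$ zeros; so $P\in\Sigma$ exactly when two projections coincide, and $\Sigma$ is supported on the lines $P_iP_j$. For every $n$ these lines lie on $\Sigma$, because from a point of $P_iP_j$ one sees at most $r-1$ distinct points. But for $n\ge2$ a line is too small to be a component of a hypersurface in $\mathbb{P}^{n+1}$, and no other splitting suggests itself. The conjecture posed in \cite{weddle} is that for $n\ge2$, $d\ge1$ and general $Z$ the scheme $\Sigma$ is reduced and irreducible. We prove it.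

\begin{theorem}\label{thm:main}
Let $n\ge2$ and $d\ge1$. For general $Z$, the scheme $\Sigma$ is reduced and irreducible.
\end{theorem}

The same method describes the singularities of $\Sigma$.

\begin{theorem}\label{thm:sing}
Let $Z$ be general.
\begin{itemize}
\item[(a)] If $n\ge2$ and $d\ge1$, then $\Sigma$ is normal: $\dim\operatorname{Sing}\Sigma\le n-2$.
\item[(b)] If $n\ge1$, then $\Sigma$ has multiplicity exactly $d$ at each $P_i$. Its tangent cone there is the unique cone of degree $d$ with vertex $P_i$ containing $Z$, and this is a cone over a smooth hypersurface of $\mathbb{P}^n$. For $n\ge2$, the scheme $\Sigma$ is smooth if and only if $d=1$.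
\item[(c)] If $n\ge3$ and $d\ge2$, then $n-3\le\dim\operatorname{Sing}\Sigma\le n-2$. If $n=2$ and $d\ge2$, then $\dim\operatorname{Sing}\Sigma=0=n-2$, so the bound in {\rm(a)} is attained.
\item[(d)] If $n=1$, then $\Sigma$ is the reduced union of the $\binom{d+1}{2}$ lines $P_iP_j$. Hence, for $n,d\ge1$, the scheme $\Sigma$ is integral for general $Z$ if and only if $n\ge2$ or $d=1$.
\end{itemize}
\end{theorem}

For a fixed $Z$ the determinant of $M(x)$ is hard to handle, because even the basis of $[A]_d$ depends on $Z$. We therefore let $Z$ vary and write one polynomial $G(p;x)$, in coordinate vectors $p=(p_1,\dots,p_r)$ of the points and in $x$, that defines all the schemes $\Sigma$ at once (Section~\ref{sec:equation}). The group $GL_{n+2}$ acts on pairs $(p,x)$ and is transitive on the centers $x$. So instead of fixing the points and moving the center, we may fix the center and move the points, and then $G$ becomes the Vandermonde determinant $\Delta$ of $r$ points of $\mathbb{P}^n$. Irreducibility of $\Delta$ gives irreducibility of $G$ as a polynomial in $(p,x)$. This is weaker than irreducibility of a general member $G(p;\cdot)$;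 the gap is closed by a smooth point of $\Sigma$ that depends rationally on $p$ (Section~\ref{sec:criterion}), found on the line $P_1P_2$. We carry this out by hand for six points in $\mathbb{P}^3$ in Section~\ref{sec:six} and in general in Section~\ref{sec:irreducible}. In Section~\ref{sec:singular} the same change of viewpoint turns the bound on $\operatorname{Sing}\Sigma$ into a codimension count for the gradients of $\Delta$.

\emph{General} means: in a nonempty Zariski open set. A nonempty open set of $r$-tuples of nonzero vectors has open image in $(\mathbb{P}^{n+1})^r$, so we may prove all statements for general tuples of coordinate vectors. We use freely that a factor of a nonzero polynomial homogeneous in some group of variables is homogeneous in that group (compare the terms of highest and of lowest degree).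

\section{One equation for the whole family}\label{sec:equation}

Let $W=k^{n+1}$ and $V=W\oplus ke=k^{n+2}$ with $e=(0,\dots,0,1)$. Let $S=k[y_0,\dots,y_{n+1}]$ and $S'=k[y_0,\dots,y_n]$ be the polynomial rings of $V$ and $W$, so $\dim S'_d=r$, $\dim S_{d-1}=N$ and $\dim S_d=N+r$. We represent $P_i$ by $p_i=(q_i,b_i)\in V$ with $q_i\in W$, $b_i\in k$; thus $q_i$ is the projection of $p_i$ from $e$. For $x\in V$ put $\partial_x=\sum_jx_j\,\partial/\partial y_j$. For $x\ne0$ and $g\in S_d$, the conditions $\partial_xg=0$ and $g\in I([x])^d$ are equivalent and say that $g$ is a cone with vertex $[x]$: in coordinates with $x=e$, both mean $g\in S'_d$.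

Let $m_1,\dots,m_r$ be the monomials of $S'_d$. The \emph{Vandermonde determinant}
\[
\Delta(q_1,\dots,q_r)=\det\bigl(m_j(q_i)\bigr)_{i,j}
\]
is a polynomial on $W^r$, alternating in the $q_i$ and homogeneous of degree $d$ in each of them. It vanishes exactly when some nonzero form of $S'_d$ vanishes at all $q_i$. We write $\partial_i\Delta\in k^{n+1}$ for its gradient with respect to $q_i$. Points of $W$ \emph{impose independent conditions} if the evaluations at them are linearly independent in $(S'_d)^*$. The following remark produces such points.

\begin{lemma}\label{lem:interp}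
Let $E$ be an $m$-dimensional vector space of $k$-valued functions on a set $Y$. There are $m$ points of $Y$ whose evaluations form a basis of $E^*$. In particular $\Delta\neq0$.
\end{lemma}

\begin{proof}
If the evaluations spanned a proper subspace of $E^*$, a nonzero element of $E$ would vanish at every point of $Y$. For $\Delta$ take $E=S'_d$ and $Y=W$.
\end{proof}

To avoid choosing a basis of the forms vanishing on $Z$, we impose the vertex condition and the $r$ point conditions together. For $p\in V^r$ and $x\in V$ let
\[
\nu_{p,x}\colon S_d\to S_{d-1}\oplus k^r,\qquad g\mapsto\bigl(\partial_xg;\ g(p_1),\dots,g(p_r)\bigr),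
\]
a map between spaces of dimension $N+r$ whose kernel consists of the cones with vertex $[x]$ through all $p_i$. Let $G(p;x)=\det\nu_{p,x}$ in the monomial bases. The matrix has $N$ rows linear in $x$ and one row of degree $d$ in $p_i$ for each $i$, so $G$ is homogeneous of degree $N$ in $x$ and of degree $d$ in each $p_i$. For $d=1$ we have $\partial_xg=g(x)$, and $G=\det(x,p_1,\dots,p_{n+1})$.

\begin{proposition}\label{prop:G}
\begin{itemize}
\item[(a)] If $G(p;\cdot)\neq0$, then $\dim[A]_d=N$ and $G(p;x)=c'\det M(x)$ with $c'\in k^*$ independent of $x$. So $\Sigma$ is the scheme defined by $G(p;\cdot)$.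
\item[(b)] For $\gamma\in GL(V)$ there is $\chi(\gamma)\in k^*$ with $G(\gamma p;\gamma x)=\chi(\gamma)\,G(p;x)$, and $\chi(\gamma)=1$ if $\gamma$ is unipotent.
\item[(c)] There is a constant $c\in k^*$ such that, for all $p\in V^r$ and $v\in W$,
\begin{equation}\label{eq:key}
G\bigl(p;(v,1)\bigr)=c\,\Delta(q_1-b_1v,\dots,q_r-b_rv).
\end{equation}
In particular $G(p;e)=c\,\Delta(q)$.
\end{itemize}
\end{proposition}

\begin{proof}
(a) Let $X_j$ act on $S$ as $\partial/\partial y_j$. The pairing $R_j\times S_j\to k$, $\langle F,g\rangle=F\cdot g$, sends $(X^\alpha,y^\beta)$ to $\alpha!$ if $\alpha=\beta$ and to $0$ otherwise, so it is perfect in characteristic zero. The form $L_x$ acts as $\partial_x$, and $\langle L_x^d,g\rangle=\partial_x^dg=d!\,g(x)$ for $g\in S_d$. Hence the dual of $[A]_d=R_d/\langle L_{p_1}^d,\dots,L_{p_r}^d\rangle$ is $I_d=\{g\in S_d: g(p_1)=\dots=g(p_r)=0\}$, the dual of $[A]_{d-1}=R_{d-1}$ is $S_{d-1}$, and the identity $\langle L_xF,g\rangle=\langle F,\partial_xg\rangle$ says that the transpose of \eqref{eq:mult} is $\partial_x\colon I_d\to S_{d-1}$. This is the duality statement of the introduction. If $G(p;x_0)\ne0$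 for some $x_0$, then $\nu_{p,x_0}$ is onto, so evaluation $S_d\to k^r$ is onto and $\dim I_d=N$. In a basis of $S_d$ that begins with a basis of $I_d$, the matrix of $\nu_{p,x}$ is block triangular. One diagonal block is the matrix of $\partial_x\colon I_d\to S_{d-1}$; the other is invertible and does not depend on $x$.

(b) Let $(\gamma g)(y)=g(\gamma^{-1}y)$. The chain rule gives $\partial_{\gamma x}(\gamma g)=\gamma(\partial_xg)$, and $(\gamma g)(\gamma p_i)=g(p_i)$. Hence $\nu_{\gamma p,\gamma x}\circ\gamma=(\gamma\oplus1)\circ\nu_{p,x}$, and the claim holds with $\chi(\gamma)=\det(\gamma|S_{d-1})/\det(\gamma|S_d)$. A unipotent $\gamma$ acts unipotently on each $S_j$, so both determinants are $1$.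

(c) The operator $\partial_e=\partial/\partial y_{n+1}$ kills $m_1,\dots,m_r$ and sends the $N$ monomials divisible by $y_{n+1}$ to nonzero multiples of the $N$ monomials of $S_{d-1}$. So the matrix of $\nu_{p,e}$ is block triangular with a constant invertible block and the block $(m_j(q_i))$, and $G(p;e)=c\,\Delta(q)$. The unipotent map $\gamma_v(y',y_{n+1})=(y'-y_{n+1}v,\,y_{n+1})$ sends $(v,1)$ to $e$ and $p_i$ to $(q_i-b_iv,b_i)$; now apply (b).
\end{proof}

Formula \eqref{eq:key} is the geometric definition made exact: $q_i-b_iv$ is the projection of $p_i$ from $(v,1)$ to the hyperplane $y_{n+1}=0$.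

\begin{corollary}\label{cor:fixedx}
\begin{itemize}
\item[(a)] For every $x_0\in V\setminus\{0\}$, the polynomial $G(\cdot\,;x_0)\in k[p]$ arises from $\Delta\in k[q,b]=k[p]$ by an invertible linear change of variables and a nonzero scalar. In particular $G(\cdot\,;x_0)\ne0$, and $G(p;\cdot)\neq0$ for general $p$.
\item[(b)] The gradient of $G(p;\cdot)$ at $e$ is given by
\[
\Bigl(\frac{\partial G}{\partial x_j}(p;e)\Bigr)_{0\le j\le n}=-c\sum_{i=1}^rb_i\,\partial_i\Delta(q),\qquad \frac{\partial G}{\partial x_{n+1}}(p;e)=Nc\,\Delta(q).
\]
\end{itemize}
\end{corollary}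

\begin{proof}
(a) Choose $\gamma$ with $\gamma x_0=e$; then $G(p;x_0)=\chi(\gamma)^{-1}G(\gamma p;e)$. (b) Differentiate \eqref{eq:key} at $v=0$. The second formula is Euler's formula $\sum_jx_j\,\partial G/\partial x_j=NG$ at $x=e$.
\end{proof}

For $n=1$ formula \eqref{eq:key} already determines $\Sigma$.

\begin{proof}[Proof of the first sentence of Theorem~\ref{thm:sing}(d)]
Here $r=d+1$. Write $q_i=(\alpha_i,\beta_i)$. Dividing the $i$-th row of $(\alpha_i^{d+1-j}\beta_i^{\,j-1})$ by $\alpha_i^d$ gives the ordinary Vandermonde matrix in the $\beta_i/\alpha_i$, so $\Delta=\pm\prod_{i<j}\det(q_i,q_j)$. Since $\det\gamma_v=1$, for $x=(v,1)$ we have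
\[
\det(x,p_i,p_j)=\det(e,\gamma_vp_i,\gamma_vp_j)=\det(q_i-b_iv,\;q_j-b_jv).
\]
By \eqref{eq:key}, $G$ and $\pm c\prod_{i<j}\det(x,p_i,p_j)$ agree on $x_2=1$. Both are forms of degree $N=\binom{d+1}{2}$ in $x$, so they are equal. The factor $\det(x,p_i,p_j)$ defines the line $P_iP_j$, and these lines are distinct when no three points of $Z$ are collinear.
\end{proof}

\section{From the family to its general member}\label{sec:criterion}

An irreducible family can have reducible members only. The polynomial $x_0^2-sx_1^2$ is irreducible in $k[s,x_0,x_1]$, being of degree one in $s$ with coprime coefficients, but it splits for every value of $s$. Over $K=k(s)$ it is a product of two conjugate factors $x_0\pm\sqrt{s}\,x_1$, and its only zero in $K^2$ is the origin, which lies on both factors and is singular. This is the general mechanism: a $K$-rational zero lies on all conjugate factors, so a smooth one leaves room for only one factor.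

\begin{proposition}\label{prop:criterion}
Let $\Gamma\in k[s_1,\dots,s_m,x_0,\dots,x_l]$ be homogeneous of degree $N\ge1$ in $x$. Suppose that
\begin{itemize}
\item[(i)] $\Gamma$ is irreducible in $k[s,x]$;
\item[(ii)] there is $\sigma\in k[s]^{l+1}$ such that $\Gamma(s;\sigma)=0$ and $\frac{\partial\Gamma}{\partial x_j}(s;\sigma)\ne0$ in $k[s]$ for some $j$.
\end{itemize}
Then $\Gamma(s_0;\cdot)\in k[x]$ is irreducible for general $s_0\in k^m$.
\end{proposition}

\begin{proof}
Let $K=k(s)$ and let $F\in K[x]$ be $\Gamma$ viewed over $K$. By Gauss's lemma, an irreducible element of $k[s][x]$ of positive degree in $x$ stays irreducible in $K[x]$; so $F$ is irreducible.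

\emph{$F$ is irreducible over $\overline K$.} Fix a monomial order and let $F_1\in\overline K[x]$ be an irreducible factor of $F$ with leading coefficient $1$. Let $F_1,\dots,F_\mu$ be its distinct conjugates under $\operatorname{Gal}(\overline K/K)$. They are irreducible, pairwise non-associate, and divide $F$, so $\Pi=F_1\cdots F_\mu$ divides $F$. The coefficients of $\Pi$ are Galois-invariant, hence lie in $K$ because the characteristic is zero; then the quotient $F/\Pi$ is invariant too. As $F$ is irreducible in $K[x]$, we get $F=\lambda\Pi$ with $\lambda\in K^*$. Since $F(\sigma)=0$, some $F_i$ vanishes at $\sigma$. The Galois group fixes $\sigma$ and permutes the $F_i$ transitively, so all $F_i$ vanish at $\sigma$. If $\mu\ge2$, the product rule gives $\nabla F(\sigma)=0$, against (ii). So $\mu=1$.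

\emph{Specialization.} If $N=1$ we only need $\Gamma(s_0;\cdot)\ne0$, which holds for general $s_0$. Let $N\ge2$ and let $\mathcal R\subset\mathbb{P}(k[x]_N)$ be the union of the images of the multiplication maps $\mathbb{P}(k[x]_i)\times\mathbb{P}(k[x]_{N-i})\to\mathbb{P}(k[x]_N)$ for $0<i<N$. Images of projective varieties are closed, so $\mathcal R$ is cut out by forms $\Phi_1,\dots,\Phi_\nu$ of positive degree over $k$ in the coefficients. For an algebraically closed field $L\supset k$, an $L$-point lies in $\mathcal R$ if and only if its fiber under one of these maps is nonempty; by the Nullstellensatz the fiber then has an $L$-point. So a nonzero form in $L[x]_N$ is reducible if and only if all $\Phi_j$ vanish on it. For $L=\overline K$ we find that some $\Phi_j(\Gamma)$ is a nonzero element of $k[s]$. For $L=k$ we find that $\Gamma(s_0;\cdot)$ is irreducible wherever this element does not vanish.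
\end{proof}

\section{Six points in $\mathbb{P}^3$}\label{sec:six}

The first case that is not a union of hyperplanes is $n=d=2$: here $r=6$, $N=4$, and $\Sigma$ is the quartic surface of vertices of quadric cones through six points. By Proposition~\ref{prop:G}(b) we may move the points to the coordinate points $e_0,\dots,e_3$, the point $u=(1,1,1,1)$ and a general point $a=(a_0,\dots,a_3)$.

\emph{The equation.} The row of $\nu_{p,x}$ for $e_i$ reads off the coefficient of $y_i^2$. Expanding along these four rows, $\pm G$ is the determinant of $g\mapsto(\partial_xg;g(u),g(a))$ from the span $J$ of the $y_iy_j$, $i<j$, to $S_1\oplus k^2$. Assume $\pi=x_0x_1x_2x_3\neq0$ and use the bases $y_iy_j/(x_ix_j)$ of $J$ and $y_i/x_i$ of $S_1$; this multiplies the determinant by $\pi^{-3}\cdot\pi=\pi^{-2}$. Since $\partial_x\bigl(y_iy_j/(x_ix_j)\bigr)=y_i/x_i+y_j/x_j$, the map $\partial_x$ becomes the constant map $(n_{ij})\mapsto(\sum_{j\ne i}n_{ij})_i$ from $k^6$ to $k^4$. Adding two of the equations $\sum_{j\neq i}n_{ij}=0$ and subtracting the other two shows that its kernel is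
\[
n_{01}=n_{23}=\alpha,\quad n_{02}=n_{13}=\beta,\quad n_{03}=n_{12}=\gamma,\quad \alpha+\beta+\gamma=0 .
\]
So the map is onto, and the determinant is a constant times the determinant of the two functionals $\sum n_{ij}/(x_ix_j)$ and $\sum n_{ij}a_ia_j/(x_ix_j)$ on this plane. Each functional has denominator $\pi$, which cancels the factor $\pi^{-2}$. Hence $G$ is a nonzero constant times
\[
\Psi=\det\begin{pmatrix}1&1&1\\ x_0x_1+x_2x_3&x_0x_2+x_1x_3&x_0x_3+x_1x_2\\ a_2a_3x_0x_1+a_0a_1x_2x_3&a_1a_3x_0x_2+a_0a_2x_1x_3&a_1a_2x_0x_3+a_0a_3x_1x_2\end{pmatrix},
\]
and the cofactors of the last row factor: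
\begin{align*}
\Psi={}&(x_0-x_1)(x_3-x_2)\,(a_2a_3x_0x_1+a_0a_1x_2x_3)\\
&+(x_0-x_2)(x_1-x_3)\,(a_1a_3x_0x_2+a_0a_2x_1x_3)\\
&+(x_0-x_3)(x_2-x_1)\,(a_1a_2x_0x_3+a_0a_3x_1x_2).
\end{align*}

\emph{Irreducibility in $k[a,x]$.} Fix the center and move the point. If the $x_i$ are nonzero and distinct, $\Psi$ is a quadratic form $\sum_{i<j}w_{ij}a_ia_j$ with all $w_{ij}\neq0$. The principal minor of $(w_{ij})$ on the indices $0,1,2$ is $2w_{01}w_{02}w_{12}\ne0$, so the rank is at least $3$ and the form is not a product of two linear forms. Hence in a factorization of $\Psi$ one factor lies in $k[x]$ and divides every $w_{ij}$. But $\gcd(w_{01},w_{23})=(x_0-x_1)(x_3-x_2)$ is coprime to $w_{13}=x_0x_2(x_0-x_2)(x_1-x_3)$, so that factor is constant.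

\emph{Rational points.} The obvious candidates, the points of $Z$, are useless: $\Psi$ has degree $2$ in $x_0$, so $e_0$ is singular. The coefficient of $x_0^2$ is
\[
a_1(a_2-a_3)\,x_2x_3+a_2(a_3-a_1)\,x_1x_3+a_3(a_1-a_2)\,x_1x_2,
\]
a conic through the projections from $e_0$ of the other five points, smooth when $a_1,a_2,a_3$ are nonzero and distinct; this is Theorem~\ref{thm:sing}(b). The next candidates lie on the line $e_0e_1$. At $(s,t,0,0)$ the form $\Psi$ vanishes, and its terms of degree one in $x_2,x_3$ are
\[
st\,\Bigl[a_3\bigl((a_1-a_2)s+(a_2-a_0)t\bigr)x_2-a_2\bigl((a_1-a_3)s+(a_3-a_0)t\bigr)x_3\Bigr].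
\]
At $\sigma=e_0-e_1=(1,-1,0,0)$ the coefficient of $x_2$ is $-a_3(a_0+a_1-2a_2)\ne0$ in $k[a]$. Proposition~\ref{prop:criterion} applies, and the quartic is irreducible for general $a$. The general proof has the same three steps, with \eqref{eq:key} in place of the explicit equation.

\section{Irreducibility}\label{sec:irreducible}

With all points but one fixed, $\Delta$ is the equation of the hypersurface through them; this replaces the quadric of rank $3$ above. Call $h\in S'_d$ \emph{smooth} if $\nabla h(y)\neq0$ for all $y\in W\setminus\{0\}$. By Euler's formula $\nabla h(y)=0$ forces $h(y)=0$, so this says that $h$ defines a smooth hypersurface of $\mathbb{P}^n$.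

\begin{lemma}\label{lem:smooth}
Let $n\ge1$. For general $t=(q_2,\dots,q_r)\in W^{r-1}$, the points of $t$ impose independent conditions, the forms of $S'_d$ vanishing at them are the multiples of $h_t(y)=\Delta(y,q_2,\dots,q_r)$, and $h_t$ is smooth. If $n\ge2$, a smooth form is irreducible.
\end{lemma}

\begin{proof}
The coefficients of $h_t$ are, up to sign, the maximal minors of the $(r-1)\times r$ matrix $(m_j(q_i))_{i\ge2}$. So $h_t\ne0$ exactly on the open set $U$ of tuples imposing independent conditions. For $t\in U$ the forms vanishing at $t$ are a line, which contains $h_t$ because $\Delta$ is alternating, and $t\mapsto[h_t]$ is a morphism $U\to\mathbb{P}(S'_d)$. The smooth forms are an open subset of $\mathbb{P}(S'_d)$: the complement is the projection of the closed set $\{\nabla h(y)=0\}\subset\mathbb{P}(S'_d)\times\mathbb{P}^n$. It remains to find one $t\in U$ with $h_t$ smooth.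

The form $h_0=y_0^d+\dots+y_n^d$ is smooth. A smooth form is squarefree, since $\nabla(A^2B)$ vanishes on $\{A=0\}$, which contains a nonzero point when $\deg A>0$. By the Nullstellensatz, the forms of degree $d$ vanishing on $\{h_0=0\}$ are the multiples of $h_0$, so $S'_d/\langle h_0\rangle$ is a space of functions on $\{h_0=0\}$ of dimension $r-1$. Lemma~\ref{lem:interp} gives $r-1$ points of $\{h_0=0\}$ that form a tuple $t\in U$, and $[h_t]=[h_0]$.

If $n\ge2$ and $h=AB$ with $A,B$ of positive degree, then $A$ and $B$ have a common zero in $\mathbb{P}^n$, where $\nabla h=A\nabla B+B\nabla A$ vanishes.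
\end{proof}

The last sentence is the only place in this section where $n\ge2$ enters. For $n=1$ the form $h_t$ is a product of $d$ linear forms, and the next lemma fails for $d\ge2$, as the product formula for $\Delta$ shows.

\begin{lemma}\label{lem:Delta}
For $n\ge2$, the polynomial $\Delta$ is irreducible in $k[q]$.
\end{lemma}

\begin{proof}
Let $\Delta=AB$; the factors are homogeneous in each $q_i$. Fix $i$ and give the other $q_j$ general values. By Lemma~\ref{lem:smooth} and the alternating property, $\Delta$ becomes an irreducible form of degree $d\ge1$ in $q_i$, while $A$ and $B$ become nonzero forms of their original degrees in $q_i$. So exactly one of $A,B$ involves $q_i$. If both are nonconstant, there are $i\ne j$ such that $q_i$ occurs only in $A$ and $q_j$ only in $B$. Substitute $q_j$ for $q_i$. Then $\Delta$ becomes $0$. But $B$ is unchanged, and in $A$, which does not involve $q_j$, variables are merely renamed; so the product stays nonzero, a contradiction.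
\end{proof}

\begin{lemma}\label{lem:Girr}
For $n\ge2$, the polynomial $G$ is irreducible in $k[p,x]$.
\end{lemma}

\begin{proof}
Let $G=AB$; the factors are homogeneous in $p$ and in $x$. By Proposition~\ref{prop:G}(c), $A(\cdot\,;e)B(\cdot\,;e)=c\,\Delta$, which is irreducible in $k[q,b]$ by Lemma~\ref{lem:Delta}. Both specializations are nonzero and keep their degree in $p$, so one factor, say $B$, has degree $0$ in $p$. If $B\in k[x]$ had positive degree, it would vanish at some $x_0\neq0$, and then $G(\cdot\,;x_0)=0$, against Corollary~\ref{cor:fixedx}(a).
\end{proof}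

Now the rational smooth point. As in Section~\ref{sec:six}, the points $P_i$ are singular for $d\geq2$, so we take a point of the line $P_1P_2$.

\begin{lemma}\label{lem:point}
Let $n\ge1$ and $\sigma=p_1-p_2\in k[p]^{n+2}$. Then $G(p;\sigma)=0$, and $\frac{\partial G}{\partial x_j}(p;\sigma)\ne0$ in $k[p]$ for some $j$.
\end{lemma}

\begin{proof}
For the vanishing it suffices to treat the dense set of $p\in V^r$ with $p_1\ne p_2$. By Proposition~\ref{prop:G}(b) we may assume $p_1-p_2=e$. Then $q_1=q_2$, and $G(p;e)=c\,\Delta(q)=0$.

For the nonvanishing one $p$ is enough. Take $t=(q_2,\dots,q_r)$ and $h=h_t$ as in Lemma~\ref{lem:smooth}. Then $q_2\neq0$, since evaluation at $q_2$ is nonzero, so $\nabla h(q_2)\ne0$. Put $q_1=q_2$, $b_1=1$, $b_2=0$, and choose $b_3,\dots,b_r$ arbitrarily; then $p_1-p_2=e$. For $i\ge3$ the first two rows of $\Delta$ stay equal when $q_i$ varies, so $\partial_i\Delta(q)=0$. Also $\partial_1\Delta(q)=\nabla h(q_2)$. By Corollary~\ref{cor:fixedx}(b) the first $n+1$ partial derivatives of $G(p;\cdot)$ at $e$ form the vector $-c\,\nabla h(q_2)\ne0$.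
\end{proof}

Geometrically, at this point of the line $P_1P_2$ the tangent hyperplane of $\Sigma$ is the hyperplane tangent along that line to the cone $h(y_0,\dots,y_n)=0$.

\begin{proof}[Proof of Theorem~\ref{thm:main} and of the second sentence of Theorem~\ref{thm:sing}(d)]
Let $n\ge2$. Lemmas~\ref{lem:Girr} and~\ref{lem:point} are the hypotheses of Proposition~\ref{prop:criterion} for $\Gamma=G$. So $G(p;\cdot)$ is irreducible for general $p$, and by Proposition~\ref{prop:G}(a) the scheme $\Sigma$ is reduced and irreducible. For $n=1$, $\Sigma$ consists of $\binom{d+1}{2}$ distinct lines, and this number is $1$ exactly for $d=1$.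
\end{proof}

\section{The singular locus}\label{sec:singular}

The singular points of $\Sigma$ are the $[x]$ at which $G(p;\cdot)$ and its gradient vanish.

\subsection{The points of $Z$}

\begin{proof}[Proof of Theorem~\ref{thm:sing}(b)]
Permuting the $p_i$ changes $G$ by a sign, so it suffices to treat $P_1$. For general $p$ we have $b_1\neq0$, and we scale $p_1$ so that $b_1=1$. Let $\bar q_i=q_i-b_iq_1$ for $i\ge2$. The morphism $p\mapsto\bar t=(\bar q_2,\dots,\bar q_r)$ from $\{b_1=1\}$ to $W^{r-1}$ is onto, so for general $p$ Lemma~\ref{lem:smooth} applies to $\bar t$; let $h=h_{\bar t}$. In the affine coordinates $x=(q_1+z,1)$ centered at $P_1$, formula \eqref{eq:key} reads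
\[
G=c\,\Delta(-z,\ \bar q_2-b_2z,\ \dots,\ \bar q_r-b_rz).
\]
Expand along the first row. Its entries are forms of degree $d$ in $z$, and the constant terms of its cofactors are the coefficients of $h$. So there are no terms of degree less than $d$, and the part of degree $d$ is $c(-1)^dh(z)\ne0$. Thus the multiplicity is $d$, and the tangent cone is the closure of $\{h(z)=0\}$, with equation $h(y'-y_{n+1}q_1)=0$, where $y=(y',y_{n+1})$. The cones of degree $d$ with vertex $P_1$ are the forms $g(y'-y_{n+1}q_1)$ with $g\in S'_d$, and such a cone contains $P_i$, $i\geq2$, if and only if $g(\bar q_i)=0$. By Lemma~\ref{lem:smooth} this forces $g\in kh$, and $h$ is smooth. Finally, $\Sigma$ is singular at $P_1$ if $d\ge2$ and is a hyperplane if $d=1$.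
\end{proof}

\subsection{Reduction of normality to two codimension bounds}

We use three standard facts. The codimension of a locally closed set is the dimension of the ambient space minus its dimension.
\begin{itemize}
\item[(F1)] \emph{Fibers.} If $\phi\colon X\to X'$ is a dominant morphism of irreducible varieties, then a general fiber is nonempty of pure dimension $\dim X-\dim X'$. Applied to the components of an arbitrary $X$, this gives: if all fibers have dimension at most $\delta$, then $\dim X\le\dim X'+\delta$; and for irreducible $X'$ a general fiber is empty or has dimension at most $\dim X-\dim X'$.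
\item[(F2)] \emph{Intersections.} If $X_1,X_2\subset k^m$ are irreducible and closed, every component of $X_1\cap X_2$ has dimension at least $\dim X_1+\dim X_2-m$.
\item[(F3)] \emph{Complete intersections.} If $f_1,\dots,f_\epsilon$ are polynomials whose common zero set has codimension $\epsilon$, the quotient ring is Cohen--Macaulay. It has no embedded primes, so it is reduced if it is reduced at a general point of each component. It satisfies Serre's condition $S_2$, so by Serre's criterion it is normal if its singular locus has codimension at least $2$.
\end{itemize}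

By (F3) applied in affine charts, $\dim\operatorname{Sing}\Sigma\le n-2$ implies that the $n$-dimensional hypersurface $\Sigma$ is normal. To bound the singular locus we again fix the center. Let $D=\{\Delta=0\}\subset W^r$. By Corollary~\ref{cor:fixedx}(b), the set of $p$ for which $G(p;\cdot)$ vanishes at $e$ together with its gradient is
\[
B=\Bigl\{(q,b)\in V^r:\ q\in D,\ \sum_ib_i\,\partial_i\Delta(q)=0\Bigr\}.
\]
For $q\in D$ let $s(q)$ be the dimension of the span of $\partial_1\Delta(q),\dots,\partial_r\Delta(q)$, and let $D_j=\{q\in D:s(q)=j\}$. Since $s(q)$ is the rank of a matrix of polynomials, $D_j$ is locally closed, and $D_0$ is closed.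

\begin{lemma}\label{lem:reduction}
If $\operatorname{codim}D_0\ge3$ and $\operatorname{codim}D_1\ge2$ in $W^r$, then $\dim\operatorname{Sing}\Sigma\le n-2$ for general $Z$.
\end{lemma}

\begin{proof}
The fiber of $B$ over $q\in D_j$ is a linear subspace of codimension $j$ in $k^r$, so by (F1) the part of $B$ over $D_j$ has codimension at least $j+\operatorname{codim}D_j$ in $V^r$. This is at least $3$ for $j=0,1$ by hypothesis and for $j\ge2$ because $\operatorname{codim}D=1$. So $\dim B\le r(n+2)-3$. The set $\mathcal B=\{(p,x):x\ne0,\ G(p;x)=0,\ \nabla_xG(p;x)=0\}$ is stable under $GL(V)$ by Proposition~\ref{prop:G}(b) and the chain rule. Hence all its fibers over $V\setminus\{0\}$ are isomorphic to $B$, and $\dim\mathcal B\le r(n+2)+n-1$. By (F1) the fiber of $\mathcal B$ over a general $p\in V^r$ is empty or has dimension at most $n-1$. This fiber is the punctured affine cone over $\operatorname{Sing}\Sigma$.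
\end{proof}

Both conditions are geometric. The set $D_0$ is the singular locus of the hypersurface $\Delta=0$. As for $D_1$, suppose $q\in D$ and $t=(q_2,\dots,q_r)$ is as in Lemma~\ref{lem:smooth}. As a function of its $i$-th argument, $\Delta$ vanishes at all $q_j$, so it equals $\lambda_ih_t$ and $\partial_i\Delta(q)=\lambda_i\nabla h_t(q_i)$. Thus $s(q)=1$ means that the hypersurface through the $r$ points has the same tangent hyperplane at all those with $\lambda_i\nabla h_t(q_i)\neq0$. This always happens for $d=1$, which must be treated apart. For $n=1$ and $d\ge2$ the first condition fails, because two components $\det(q_i,q_j)=0$ of $D$ meet in codimension $2$.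

\subsection{Freeing two points}

The space $W^r$ is large, but a subvariety of small codimension constrains only few of the points. For $T\subset\{1,\dots,r\}$ let $W^T$ be the product of the factors indexed by $T$.

\begin{lemma}\label{lem:free}
Let $C\subset W^r$ be irreducible and closed of codimension at most $\epsilon\leq r$. There is $T$ with $|T|=r-\epsilon$ such that the projection $C\to W^T$ is dominant.
\end{lemma}

\begin{proof}
In the function field of $C$ let $\tau_i\le n+1$ be the transcendence degree of $k(q_1,\dots,q_i)$ over $k(q_1,\dots,q_{i-1})$. Then $\sum_i(n+1-\tau_i)=\operatorname{codim}C\le\epsilon$, so $\tau_i=n+1$ for at least $r-\epsilon$ indices; let $T$ consist of $r-\epsilon$ of them. For $i\in T$ the coordinates of $q_i$ are algebraically independent over $k(q_1,\dots,q_{i-1})$, hence over the subfield generated by the $q_j$ with $j\in T$, $j<i$. So all coordinates of the $q_i$, $i\in T$, are algebraically independent over $k$.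
\end{proof}

So we may fix $r-2$ general points and study $\Delta$ as a function of the other two. It is governed by the pencil of forms through the fixed points.

\begin{lemma}\label{lem:two}
Let $t\in W^{r-2}$ impose independent conditions, and let $f,g$ be a basis of the forms of $S'_d$ vanishing at $t$. There is $\kappa\in k^*$ with
\[
\Delta(u,w,t)=\kappa\,\bigl(f(u)g(w)-g(u)f(w)\bigr)\qquad(u,w\in W).
\]
\end{lemma}

\begin{proof}
Replacing the monomials by a basis $f,g,g_3,\dots,g_r$ multiplies $\Delta$ by a nonzero constant. The rows of $t$ vanish in the columns $f,g$, so the matrix is block triangular. The block of values of $g_3,\dots,g_r$ at $t$ is invertible, because a combination of the $g_j$ vanishing at $t$ lies in $\langle f,g\rangle$ and is therefore zero.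
\end{proof}

Call a pencil $\langle f,g\rangle\subset S'_d$, with base locus $Y=\{f=g=0\}\subset W$, \emph{transversal} if $\nabla f(y)$ and $\nabla g(y)$ are linearly independent for all $y\in Y\setminus\{0\}$. For a form $h$ let $\operatorname{Sing}(h)=\{y\in W:\nabla h(y)=0\}$.

\begin{lemma}\label{lem:pencil}
Let $n\ge2$.
\begin{itemize}
\item[(a)] For a transversal pencil, $Y$ has pure dimension $n-1$, the ideal $(f,g)$ is radical, and $\dim\operatorname{Sing}(h)\le1$ for every nonzero member $h$.
\item[(b)] For general $t\in W^{r-2}$, the points of $t$ impose independent conditions and the pencil of forms vanishing at $t$ is transversal.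
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (F2) every component of $Y$ has dimension at least $n-1\ge1$, so it contains nonzero points. At these the Jacobian criterion shows that the scheme $f=g=0$ is smooth of dimension $n-1$. So $Y$ has pure codimension $2$, and $(f,g)$ is radical by (F3). Let $h,h'$ be a basis of the pencil. By Euler's formula $\operatorname{Sing}(h)\subset\{h=0\}$, so $\operatorname{Sing}(h)\cap\{h'=0\}\subset Y$; and $\nabla h\neq0$ on $Y\setminus\{0\}$ by transversality. Thus $\operatorname{Sing}(h)\cap\{h'=0\}\subset\{0\}$. A component of the cone $\operatorname{Sing}(h)$ contains $0$, so it meets $\{h'=0\}$, and by (F2) its dimension is at most $1$.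

(b) We argue as in Lemma~\ref{lem:smooth}. Sending $t$ to its pencil is a morphism from the open set $U'$ of tuples imposing independent conditions to the Grassmannian $\operatorname{Gr}(2,S'_d)$; its Pl\"ucker coordinates are maximal minors. Transversal pencils are open, since the complement is the projection of the closed subset of $\operatorname{Gr}(2,S'_d)\times\mathbb{P}^n$ where $f$, $g$ and the $2\times2$ minors of $(\nabla f,\nabla g)$ vanish. The pencil of $f_0=\sum_iy_i^d$ and $g_0=\sum_i\theta_iy_i^d$ with distinct $\theta_i\in k$ is transversal: the minors are $d^2(\theta_j-\theta_i)(y_iy_j)^{d-1}$, so they all vanish only if $d\ge2$ and at most one $y_i$ is nonzero, and then $f_0(y)=0$ forces $y=0$. By (a), $S'_d/\langle f_0,g_0\rangle$ is a space of functions on the base locus, of dimension $r-2$. Lemma~\ref{lem:interp} gives $t\in U'$ with this pencil.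
\end{proof}

\subsection{The two bounds}

Permuting the points changes $\Delta$ by a sign and preserves each $D_j$, so we may renumber when applying Lemma~\ref{lem:free}.

\begin{proposition}\label{prop:D0}
If $n\ge2$, then $\operatorname{codim}D_0\ge3$.
\end{proposition}

\begin{proof}
Suppose $D_0$ has a component $C$ of codimension at most $2$. By Lemma~\ref{lem:free} we may assume that $C$ dominates $W^T$ for $T=\{3,\dots,r\}$. For general $t\in W^T$ the fiber $C_t\subset W\times W$ has dimension at least $2(n+1)-2=2n$ by (F1), and the pencil $\langle f,g\rangle$ of $t$ is transversal. By Lemma~\ref{lem:two}, $C_t$ lies in the set $\mathcal M$ of pairs $(u,w)$ where $\varphi=f(u)g(w)-g(u)f(w)$ and both gradients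
\[
\nabla_u\varphi=g(w)\nabla f(u)-f(w)\nabla g(u),\qquad \nabla_w\varphi=f(u)\nabla g(w)-g(u)\nabla f(w)
\]
vanish. We show $\dim\mathcal M\le2n-1$, a contradiction, by treating three parts of $\mathcal M$.

If $u,w\in Y$, the pair lies in $Y\times Y$, of dimension $2n-2$.

If $w\in Y$ and $u\notin Y$, then $\nabla_w\varphi=0$ is a nontrivial relation between $\nabla f(w)$ and $\nabla g(w)$, so $w=0$ by transversality. The pair lies in $W\times\{0\}$, of dimension $n+1\le2n-1$. Exchanging the roles of $u$ and $w$ treats $u\in Y$, $w\notin Y$.

If $u,w\notin Y$, then $\varphi=0$ says that the nonzero vectors $(f(u),g(u))$ and $(f(w),g(w))$ are proportional. So the members $g(w)f-f(w)g$ and $f(u)g-g(u)f$ are nonzero multiples of one member $h$, and the gradient conditions say $u,w\in\operatorname{Sing}(h)$. The triples $([h],u,w)$ with $u,w\in\operatorname{Sing}(h)$ form a closed subset of $\mathbb{P}^1\times W\times W$ whose fibers over $\mathbb{P}^1$ have dimension at most $2$ by Lemma~\ref{lem:pencil}(a). So this part has dimension at most $3\le2n-1$.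
\end{proof}

\begin{proposition}\label{prop:D1}
If $n\ge2$ and $d\ge2$, then $\operatorname{codim}D_1\ge2$.
\end{proposition}

\begin{proof}
Otherwise $\overline{D_1}\subset D$ has a component $C$ of codimension $1$, and $C^\circ=C\cap D_1$ is open and dense in $C$. By Lemma~\ref{lem:free} we may assume that $C$, and hence $C^\circ$, dominates $W^T$ for $T=\{2,\dots,r\}$. Take a general $t=(q_2,\dots,q_r)$ and let $h=h_t$, smooth and irreducible by Lemma~\ref{lem:smooth}, and $H=\{h=0\}\subset W$. The fiber $C_t$ is closed, of dimension $n$ by (F1), and contained in the irreducible $n$-dimensional set $H$; so $C_t=H$, and $C^\circ_t$ is a nonempty open subset of $H$.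

The points $t'=(q_3,\dots,q_r)$ impose independent conditions, and their pencil has a basis $h,g$. As $g$ is not a multiple of $h$, it does not vanish identically on $H$. By Lemma~\ref{lem:two}, for $u\in H$,
\[
\Delta(u,w,t')=\kappa\bigl(h(u)g(w)-g(u)h(w)\bigr)=-\kappa\,g(u)\,h(w).
\]
So at $q=(u,t)$ we have $\partial_1\Delta=\nabla h(u)$ and $\partial_2\Delta=-\kappa g(u)\,\xi$ with $\xi=\nabla h(q_2)\ne0$. For $u\in C^\circ_t$ with $g(u)\ne0$, the condition $s(q)=1$ gives $\nabla h(u)\in k\xi$. These $u$ are dense in $H$, so $\nabla h(u)\in k\xi$ on all of $H$. Then for every $v\in W$ with $\sum_jv_j\xi_j=0$ the form $\partial_vh$ vanishes on $H$. It is therefore divisible by the irreducible form $h$ and has degree $d-1<d$, so $\partial_vh=0$. In coordinates where these $v$ span the first $n$ directions, $h$ depends on the last variable only (characteristic zero), so it is a multiple of the $d$-th power of a linear form. For $d\ge2$ this contradicts irreducibility.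
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sing}(a)]
If $d=1$, then $\Sigma$ is a hyperplane. If $d\ge2$, combine Lemma~\ref{lem:reduction} with Propositions~\ref{prop:D0} and~\ref{prop:D1}; normality follows from (F3).
\end{proof}

\begin{remark}
This gives a second proof of Theorem~\ref{thm:main}, independent of Section~\ref{sec:criterion} and of Lemmas~\ref{lem:Delta}--\ref{lem:point}. If $G(p;\cdot)=AB$ with forms of positive degree, then the gradient vanishes on $\{A=B=0\}\subset\mathbb{P}^{n+1}$, which has dimension at least $n-1>n-2$.
\end{remark}

\subsection{The lower bound}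

Beyond the points of $Z$, singularities are forced by the determinantal form of the equation: they occur where two independent cones share a vertex.

\begin{proof}[Proof of Theorem~\ref{thm:sing}(c)]
The upper bounds are part (a). For $n=2$ and $d\ge2$ equality holds because $Z\subset\operatorname{Sing}\Sigma$ by part (b). Let $n\ge3$ and $d\ge2$; then $N\ge2$. Each partial derivative of $\det M(x)$ is a linear combination of the $(N-1)\times(N-1)$ minors of $M(x)$, so $[x]\in\operatorname{Sing}\Sigma$ whenever $\operatorname{rank}M(x)\le N-2$. The matrices of rank at most $N-2$ form an irreducible closed cone $\mathcal D\subset\operatorname{Mat}_N$ of dimension $N^2-4$: it is the image of the variety of pairs (a plane in $k^N$, a matrix killing it), which is irreducible of dimension $2(N-2)+N(N-2)$, and the map is injective over matrices of rank exactly $N-2$. The cone $\{x\in V:M(x)\in\mathcal D\}$ is isomorphic to the intersection, in $V\times\operatorname{Mat}_N$, of the graph of the linear map $x\mapsto M(x)$ with $V\times\mathcal D$. It contains $0$, so by (F2) it has dimension at least $(n+2)-4\ge1$. Its image in $\mathbb{P}^{n+1}$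 is therefore nonempty, of dimension at least $n-3$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{weddle}
Luca Chiantini, {\L}ucja Farnik, Giuseppe Favacchio, Brian Harbourne, Juan Migliore, Tomasz Szemberg, Justyna Szpond,
\emph{Weddle schemes}, arXiv:2606.25060 (2026).

\end{thebibliography}
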